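\title{Valued fields with quantifier elimination and infinitely many classes of $n$-th powers}

\begin{abstract}
Macintyre's language for fields has, for each $n$, a predicate $P_n$ for the nonzero $n$-th powers. We ask whether a valued field $K$ that eliminates quantifiers in this language, enlarged by a restricted division function $D$, must have finite indices $[K^\times:P_n]$. It need not: the Hahn field $\mathbb C((t^G))$, with $G\subset\mathbb R$ free abelian of countably infinite rank, eliminates quantifiers without parameters, and all its indices with $n>1$ are infinite. This follows from a quantifier elimination theorem for henselian fields whose residue field is algebraically closed of characteristic $0$ and whose value group is regularly dense. We also show that regular density is necessary for elimination without parameters in this class, treat archimedean value groups, and show that $D$ cannot be dropped.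
\end{abstract}

\section{The question and the results}\label{sec:intro}

An \emph{ordered group} is a totally ordered abelian group in which $x<y$ implies $x+z<y+z$; such a group is torsion-free. A \emph{valued field} is a field $K$ with a map $v\colon K\to G\cup\{\infty\}$, where $G$ is an ordered group, such that $v(x)=\infty$ if and only if $x=0$, $v(xy)=v(x)+v(y)$, $v(x+y)\ge\min\{v(x),v(y)\}$, and $v(K^\times)=G$. The inequality is an equality when $v(x)\ne v(y)$. We call $G$ the \emph{value group}, $R=\{x: v(x)\ge0\}$ the \emph{valuation ring}, and $k=R/\{x:v(x)>0\}$ the \emph{residue field}; $\bar x$ is the residue of $x\in R$. The field is \emph{nontrivially valued} if $G\neq0$. When several fields are present we write $G_K,R_K,k_K$ and use the letter $v$ for all valuations.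

Let $\mathcal L_{\rm ring}=\{+,-,\cdot,0,1\}$. Macintyre's language $\mathcal L_{\rm Mac}$ adds to it a unary predicate $P_n$ for each $n\geq1$, interpreted as the group of $n$-th powers in $K^\times$. The \emph{restricted division function} is
\[
D(x,y)=\begin{cases}x/y&\text{if } y\ne0 \text{ and } v(x)\ge v(y),\\ 0&\text{otherwise,}\end{cases}
\]
and $\mathcal L=\mathcal L_{{\rm Mac},D}$ denotes $\mathcal L_{\rm Mac}$ together with $D$. The function $D$ makes the comparison of values atomic:
\begin{equation}\label{eq:D}
v(x)\ge v(y)\iff D(x,y)\,y=x .
\end{equation}
Indeed, for $y=0$ both sides say $x=0$, and for $y\neq0$ and $v(x)<v(y)$ the right side reads $0=x$, which is false. Conversely, the relation $v(x)\ge v(y)$ determines $D$.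

We say that $K$ has \emph{quantifier elimination} in a language if every formula with parameters is equivalent in $K$ to a quantifier-free formula, possibly with parameters. It has \emph{parameter-free} quantifier elimination if every formula without parameters is equivalent in $K$ to a quantifier-free formula without parameters. The second property implies the first, by substituting parameters for some of the variables. The following question comes from \cite{Cluckers}.

\begin{quote}
\emph{Let $K$ be a nontrivially valued field that is neither real closed nor algebraically closed and has quantifier elimination in $\mathcal L$. Are the indices $[K^\times:P_n]$ finite for all $n>1$?}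
\end{quote}

The index $[K^\times:P_n]$ counts the classes of elements that the formulas $P_n(\lambda x)$, with a parameter $\lambda$, can tell apart. It is $1$ for algebraically closed fields, $1$ or $2$ for real closed fields, and $n$ for $\mathbb C((t))$, where $x\neq0$ is an $n$-th power exactly when $n$ divides $v(x)$ (Lemma~\ref{lem:powers}). There is a reason to expect finiteness in general. If the index is finite, a negated condition $\neg P_n(f)$ is a finite disjunction of $f=0$ and conditions $P_n(\lambda f)$, and a quantifier can be attacked by a finite case distinction on the classes of the polynomials involved. If the index is infinite, a quantifier ranges over infinitely many classes while a quantifier-free formula can name only finitely many, and one may expect some projection to select a set of classes that has no quantifier-free description.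

The answer is nevertheless negative. When there are infinitely many classes, finitely many negated conditions can always be met at once, and this makes elimination easier rather than harder; Section~\ref{sec:hand} shows this on a single formula.

A nonzero ordered group $G$ is \emph{regularly dense} if for all $n\ge1$ and all $a<b$ in $G$ there is $c\in G$ with $a<nc<b$. The same then holds for $a=-\infty$ or $b=+\infty$, because $G$ is unbounded. Applying the definition to $a-g<b-g$ shows that every coset $g+nG$ meets every nonempty open interval. For a prime $p$ let $d_p(G)\in\{0,1,2,\dots,\infty\}$ be the dimension of $G/pG$ over $\mathbb F_p$, all infinite dimensions being recorded as $\infty$; thus $[G:pG]=p^{d_p(G)}$.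

Let $\mathcal H$ be the class of nontrivially valued henselian fields whose residue field is algebraically closed of characteristic $0$ (henselian fields are recalled in Section~\ref{sec:powers}), viewed as $\mathcal L$-structures. For a function $d\colon p\mapsto d_p$ from the primes to $\{0,1,\dots,\infty\}$, let $T_d$ be the $\mathcal L$-theory of those $K\in\mathcal H$ whose value group $G$ is regularly dense with $d_p(G)=d_p$ for all $p$. These fields are exactly the models of $T_d$, because the class is axiomatizable. By \eqref{eq:D}, $R$ is defined by $D(x,1)=x$, so $G=K^\times/R^\times$ and $k$ are interpretable. One then writes down that $R$ is a proper valuation ring, that $D$ and the $P_n$ have the stated meaning, that Hensel's lemma holds and $k$ has roots in each degree, that $k$ has characteristic $0$, that $G$ is regularly dense for each $n$, and that $[G:pG]$ equals $p^{d_p}$, or exceeds every integer if $d_p=\infty$. The same remark shows that $\mathcal H$ itself is axiomatizable.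

\begin{theorem}\label{thm:qe}
Each theory $T_d$ has quantifier elimination without parameters: every $\mathcal L$-formula is equivalent modulo $T_d$ to a quantifier-free $\mathcal L$-formula.
\end{theorem}

Let $v_p(n)$ be the exponent of the prime $p$ in the integer $n$, and put $0\cdot\infty=0$ and $p^\infty=\infty$.

\begin{theorem}\label{thm:answer}
For every $d\not\equiv0$ there is a model $K$ of $T_d$, neither real closed nor algebraically closed, with
\[
[K^\times:P_n]=\prod_p p^{\,v_p(n)d_p}\qquad\text{for all } n\ge1 .
\]
Hence for every nonempty set $S$ of primes there is a nontrivially valued field $K$, neither real closed nor algebraically closed, with quantifier elimination in $\mathcal L$, such that $[K^\times:P_n]$ is infinite exactly when $n$ is divisible by some prime in $S$. For $S$ the set of all primes, all indices with $n>1$ are infinite; one such field is $\mathbb C((t^G))$ with $G=\bigoplus_{i\in\mathbb N}\mathbb Zr_i\subset\mathbb R$, where the reals $r_i$ are $\mathbb Q$-linearly independent.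
\end{theorem}

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(1)] Each $T_d$ is complete.
\item[(2)] If $K\in\mathcal H$ has parameter-free quantifier elimination in $\mathcal L$, then its value group is regularly dense. So among the fields in $\mathcal H$, parameter-free quantifier elimination is equivalent to regular density of the value group.
\item[(3)] If $K\in\mathcal H$ and its value group $G$ is archimedean, then $K$ has quantifier elimination in $\mathcal L$ (parameters allowed). For such $K$, all indices $[K^\times:P_n]$ are finite if and only if all $d_p(G)$ are finite.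
\item[(4)] If $K\models T_d$ with $d\not\equiv0$, then $R$ is definable in $\mathcal L_{\rm ring}$ but not by a quantifier-free $\mathcal L_{\rm Mac}$-formula with parameters. So $K$ does not have quantifier elimination in $\mathcal L_{\rm Mac}$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:qe} is proved by extending embeddings between models. Section~\ref{sec:groups} solves the part of this problem that lives in the value group, Section~\ref{sec:fields} reduces the problem for fields to it, and Section~\ref{sec:proofs} draws the conclusions. Parts (2) and (4) of Theorem~\ref{thm:more} occupy Sections~\ref{sec:converse} and~\ref{sec:D}.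

\section{Powers are read off from the value group}\label{sec:powers}

A valued field $A$ is \emph{henselian} if it satisfies Hensel's lemma: whenever $q\in R_A[T]$ is monic and $\bar q$ has a simple root $\beta\in k_A$, there is a root of $q$ in $R_A$ with residue $\beta$. If $A$ is a subfield of a valued field $M$, then $G_A\subseteq G_M$ and $k_A\subseteq k_M$, and $M/A$ is \emph{immediate} if both inclusions are equalities. We use three textbook facts.
\begin{enumerate}
\item[(H1)] A valuation extends to every algebraic extension. If $A$ is henselian, then $R_A$ extends to exactly one valuation ring of an algebraic closure $\widetilde A$, and elements of $\widetilde A$ that are conjugate over $A$ have the same value.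
\item[(H2)] If $A$ is a subfield of a henselian field $M$, there is a henselian field $A^h$ with $A\subseteq A^h\subseteq M$, the \emph{henselization}, which is immediate over $A$ and such that every embedding of valued fields from $A$ into a henselian field extends to $A^h$.
\item[(H3)] For a field $k$ and an ordered group $G$, the formal series $\sum_{g\in G}a_gt^g$ with $a_g\in k$ and well-ordered support form a field $k((t^G))$, the \emph{Hahn field}, valued by the minimum of the support, with value group $G$ and residue field $k$. It has no proper immediate extension, so it equals its henselization and is henselian.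
\end{enumerate}
In a field $K\in\mathcal H$ every nonzero integer has nonzero residue. So $K$ has characteristic $0$ and $v$ is trivial on $\mathbb Q$.

\begin{lemma}\label{lem:powers}
Let $K\in\mathcal H$ and $x\in K^\times$. Then $x\in P_n$ if and only if $v(x)\in nG$. Hence $K^\times/P_n\cong G/nG$.
\end{lemma}

\begin{proof}
If $x=y^n$ then $v(x)=nv(y)$. Conversely, let $v(x)=nv(y)$ and $u=x/y^n$, so that $v(u)=0$ and $\bar u\neq0$. The polynomial $T^n-\bar u$ has a root $\beta\neq0$ in the algebraically closed field $k$, and the root is simple because $n\beta^{n-1}\ne0$ in characteristic $0$. Hensel's lemma gives $u=z^n$, and $x=(yz)^n$. So $P_n$ is the kernel of the surjection $K^\times\to G/nG$.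
\end{proof}

This lemma is the reason for the hypothesis on the residue field: in $\mathbb R((t^G))$ the element $-1$ has value $0$ and is not a square. For $K\in \mathcal H$ the predicates $P_n$ are thus congruence conditions in $G$, and congruences in a torsion-free group are governed by the vector spaces $G/pG$. We call elements of $G$ \emph{independent mod $p$} if their images in $G/pG$ are linearly independent over $\mathbb F_p$.

\begin{lemma}\label{lem:tf}
Let $G$ be a torsion-free abelian group, $p$ a prime, $e\ge1$ and $n\geq1$.
\begin{enumerate}
\item[(a)] If $g_1,\dots,g_r$ are independent mod $p$ and $\sum a_jg_j\in p^eG$ with $a_j\in\mathbb Z$, then $p^e$ divides every $a_j$.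
\item[(b)] If the images of $(g_j)_{j\in J}$ form a basis of $G/pG$, then every element of $G$ is congruent mod $p^eG$ to a $\mathbb Z$-linear combination of the $g_j$.
\item[(c)] The map $G/nG\to\prod_{p\mid n}G/p^{v_p(n)}G$ is an isomorphism, and $|G/nG|=\prod_pp^{v_p(n)d_p(G)}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Otherwise let $p^s$, with $s<e$, be the largest power of $p$ dividing all $a_j$. Since $G$ is torsion-free we may cancel $p^s$ and obtain $\sum(a_j/p^s)g_j\in p^{e-s}G\subseteq pG$, with some coefficient prime to $p$. This contradicts independence.

(b) Let $S=\sum_j\mathbb Zg_j$. Then $G=S+pG$, and $G=S+p^iG$ gives $G=S+p^i(S+pG)=S+p^{i+1}G$.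

(c) Write $e_p=v_p(n)$ and choose integers $\varepsilon_p\equiv1\pmod{p^{e_p}}$ divisible by $n/p^{e_p}$; then $\sum_p\varepsilon_p\equiv1\pmod n$. Given elements $\eta_p\in G$, the element $\sum_p\varepsilon_p\eta_p$ is congruent to $\eta_p$ mod $p^{e_p}G$ for each $p$, which gives surjectivity. If $x\in p^{e_p}G$ for all $p\mid n$, then each $\varepsilon_px$ lies in $nG$, hence so does $x$; this gives injectivity. Finally (a) and (b) show $G/p^eG\cong\bigoplus_{j\in J}\mathbb Z/p^e\mathbb Z$.
\end{proof}

\section{One quantifier, eliminated by hand}\label{sec:hand}

Let $K\in\mathcal H$ have regularly dense value group $G$, and let $a,b,c_1,\dots,c_r,e_1,\dots,e_s\in K^\times$. Consider the formula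
\begin{equation}\label{eq:toy}
\exists y\ \Bigl(v(a)<v(y)<v(b)\ \wedge\ \bigwedge_{i\le r}P_2(c_iy)\ \wedge\ \bigwedge_{j\le s}\neg P_2(e_jy)\Bigr).
\end{equation}
By Lemma~\ref{lem:powers} it asks for $\gamma\in G$ with $v(a)<\gamma<v(b)$, with $\gamma\equiv v(c_i)$ for all $i$ and $\gamma\not\equiv v(e_j)$ for all $j$, modulo $2G$. Every coset of $2G$ meets every nonempty interval. So \eqref{eq:toy} holds if and only if $v(a)<v(b)$ and some coset of $2G$ contains all $v(c_i)$ and no $v(e_j)$.

If $r\ge1$, the coset is that of $v(c_1)$, and the condition is $\bigwedge_iP_2(c_1c_i)\wedge\bigwedge_j\neg P_2(c_1e_j)$. If $r=0$, we need a coset that avoids all $v(e_j)$, and here the index enters. When $[G:2G]=N$ is finite, such a coset exists unless $N$ of the $e_j$ lie in pairwise different classes, which is expressed by a Boolean combination of the formulas $P_2(e_je_{j'})$; for $N=2$ and $s=2$ the coset exists exactly when $P_2(e_1e_2)$ holds. When the index is infinite, the coset always exists, and \eqref{eq:toy} is equivalent to $v(a)<v(b)$. In all cases the result is quantifier-free and needs no parameters.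

Two features of this computation carry the general proof. First, regular density separates the order conditions from the congruence conditions. Second, whether the congruence conditions are solvable depends only on the relations among the given classes and on the number $d_2(G)$. The first feature fails in other groups. In $G=\mathbb Z$ the interval between $0$ and $1$ is empty. In $G=\mathbb Z\times\mathbb Q$, ordered lexicographically, the order is dense but the interval between $(1,0)$ and $(1,1)$ contains no element of $2G$.

A general formula involves polynomials in $y$, whose values are harder to control than those of the monomials $c_iy$. We avoid this by testing quantifier elimination through embeddings. An embedding of a subfield will be extended one element at a time, and the new element will bring a new residue, a new value, or neither. Only a new value interacts with the predicates $P_n$, and then the problem is \eqref{eq:toy} with arbitrary moduli. We treat that problem first.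

\section{Order and congruence conditions in ordered groups}\label{sec:groups}

Let $\Gamma,\Gamma'$ be ordered groups and $H$ a subgroup of $\Gamma$. An order-preserving injective homomorphism $\varphi\colon H\to\Gamma'$ is \emph{good} if
\[
\delta\in n\Gamma\iff\varphi(\delta)\in n\Gamma'\qquad\text{for all }\delta\in H,\ n\ge1 .
\]
Divisibility is meant in the ambient groups, not in $H$. The subgroup $H$ is \emph{pure} if $\Gamma/H$ is torsion-free; then $H\cap n\Gamma=nH$ for all $n$, since $n\varepsilon\in H$ forces $\varepsilon\in H$.

For the rest of this section, $H$ is pure in $\Gamma$, $\varphi\colon H\to\Gamma'$ is good, and $\gamma\in\Gamma\setminus H$. By purity $m\gamma\notin H$ for $m\neq0$, so $H+\mathbb Z\gamma=H\oplus\mathbb Z\gamma$. To extend $\varphi$ we need an image $\gamma'\in\Gamma'$ for $\gamma$ that satisfies the following conditions, for $\delta\in H$, $m,n\ge1$ and $i\in\mathbb Z$: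
\begin{enumerate}
\item[$(\mathrm O_{m,\delta})$] $m\gamma'-\varphi(\delta)$ is nonzero and has the sign of $m\gamma-\delta$;
\item[$(\mathrm C_{n,i,\delta})$] $i\gamma+\delta\in n\Gamma\iff i\gamma'+\varphi(\delta)\in n\Gamma'$.
\end{enumerate}

\begin{lemma}\label{lem:psi}
If $\gamma'$ satisfies all conditions $(\mathrm O)$ and $(\mathrm C)$, then $m\gamma'\notin\varphi(H)$ for $m\ne0$, and $\psi(\delta+i\gamma)=\varphi(\delta)+i\gamma'$ is a good embedding of $H\oplus\mathbb Z\gamma$ into $\Gamma'$.
\end{lemma}

\begin{proof}
The first claim is contained in $(\mathrm O)$. Let $\delta+i\gamma>0$. If $i>0$, then $(\mathrm O_{i,-\delta})$ gives $i\gamma'+\varphi(\delta)>0$; if $i<0$, then $|i|\gamma-\delta<0$ and $(\mathrm O_{|i|,\delta})$ gives the same; if $i=0$, use that $\varphi$ preserves order. A homomorphism of ordered groups that sends positive elements to positive elements is injective and order-preserving. Goodness is $(\mathrm C)$.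
\end{proof}

In the application, saturation will allow us to consider only finitely many conditions at a time. The congruences can be handled one prime at a time. Modulo $p^e$, we split $\gamma$ into a part that comes from $H$, which $\varphi$ transports, and a part that is new. The new part may be divisible by $p$: if $H=0$ and $\gamma=2h$ with $h\notin2\Gamma$, then modulo $4$ the right image is $2h'$ for an arbitrary $h'\notin 2\Gamma'$. So the new part has the form $p^sh$ with $h$ independent from $H$ mod $p$, and all that is needed in $\Gamma'$ is room for one more independent element.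

\begin{lemma}\label{lem:cong}
Assume $d_p(\Gamma)=d_p(\Gamma')$ for all primes $p$. Let $n\ge1$ and let $F\subseteq H$ be finite. There is $\eta\in\Gamma'$ such that every $\gamma'\in\eta+n\Gamma'$ satisfies $(\mathrm C_{n',i,\delta})$ for all $n'\mid n$, $i\in\mathbb Z$ and $\delta\in F$.
\end{lemma}

\begin{proof}
Fix a prime $p\mid n$ and let $e=v_p(n)$. Choose elements of $H$ that represent a basis of $H/pH$. By Lemma~\ref{lem:tf}(b), finitely many of them, $g_1,\dots,g_r$, suffice to write each $\delta\in F$ as $\delta\equiv\sum u_jg_j \pmod{p^eH}$ with integers $u_j=u_j(\delta)$. Applying $\varphi$ gives $\varphi(\delta)\equiv\sum u_j\varphi(g_j)\pmod{p^e\Gamma'}$. Since $H\cap p\Gamma=pH$ by purity, $g_1,\dots,g_r$ are independent mod $p$ in $\Gamma$. Since $\varphi$ is good, $\sum a_j\varphi(g_j)\in p\Gamma'$ implies $\sum a_jg_j\in p\Gamma$, so $\varphi(g_1),\dots,\varphi(g_r)$ are independent mod $p$ in $\Gamma'$.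

Complete $g_1,\dots,g_r$ by elements $h_k\in\Gamma$ to a system representing a basis of $\Gamma/p\Gamma$, and write $\gamma\equiv\sum a_jg_j+\sum c_kh_k\pmod{p^e\Gamma}$ with finite sums. If $p^e$ divides all $c_k$, put $s=e$ and $h=0$, $h'=0$. Otherwise let $p^s$, with $s<e$, be the largest power of $p$ dividing all $c_k$, and put $h=\sum(c_k/p^s)h_k$. Some coefficient $c_k/p^s$ is prime to $p$, so $g_1,\dots,g_r,h$ are independent mod $p$ and $d_p(\Gamma)\ge r+1$. As $d_p(\Gamma')=d_p(\Gamma)$, there is $h'\in\Gamma'$ such that $\varphi(g_1),\dots,\varphi(g_r),h'$ are independent mod $p$. In both cases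
\[
\gamma\equiv\sum a_jg_j+p^sh\pmod{p^e\Gamma},\qquad\text{and we put}\qquad \eta_p=\sum a_j\varphi(g_j)+p^sh'.
\]
For $i\in\mathbb Z$ and $\delta\in F$ we have
\begin{align*}
i\gamma+\delta&\equiv\sum(ia_j+u_j)g_j+ip^sh\pmod{p^e\Gamma},\\
i\eta_p+\varphi(\delta)&\equiv\sum(ia_j+u_j)\varphi(g_j)+ip^sh'\pmod{p^e\Gamma'}.
\end{align*}
Let $1\le l\le e$. By Lemma~\ref{lem:tf}(a), each of the statements $i\gamma+\delta\in p^l\Gamma$ and $i\eta_p+\varphi(\delta)\in p^l\Gamma'$ holds if and only if $p^l$ divides all $ia_j+u_j$ and divides $ip^s$; when $s=e$, the last condition is automatic and the terms with $h,h'$ are absent. So the two statements are equivalent.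

By Lemma~\ref{lem:tf}(c) there is $\eta\in\Gamma'$ with $\eta\equiv\eta_p\pmod{p^{v_p(n)}\Gamma'}$ for all $p\mid n$. Every $\gamma'\in\eta+n\Gamma'$ satisfies the same congruences, hence satisfies $(\mathrm C_{p^l,i,\delta})$ whenever $p^l\mid n$. By Lemma~\ref{lem:tf}(c) again, membership in $n'\Gamma$ or $n'\Gamma'$ is tested at the prime powers dividing $n'$.
\end{proof}

For Theorem~\ref{thm:more}(3) we also need a discrete case. A \emph{$\mathbb Z$-group} is an ordered group $\Gamma$ with a least positive element $1$ such that $\Gamma/\mathbb Z\cdot1$ is divisible; equivalently, for each $m\geq1$ every element has the form $m\rho+s\cdot1$ with $\rho\in\Gamma$ and $0\le s<m$.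

\begin{proposition}\label{prop:groups}
Every finite set of conditions $(\mathrm O)$ and $(\mathrm C)$ is satisfied by some $\gamma'\in\Gamma'$ in each of the following cases:
\begin{enumerate}
\item[(a)] $\Gamma'$ is regularly dense and $d_p(\Gamma)=d_p(\Gamma')$ for all $p$;
\item[(b)] $\Gamma$ and $\Gamma'$ are $\mathbb Z$-groups with least positive elements $1$ and $1'$, and $1\in H$, $\varphi(1)=1'$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $n$ be a common multiple of the moduli of the given conditions $(\mathrm C)$. Put $\varphi(\pm\infty)=\pm\infty$.

(a) Take $\eta$ as in Lemma~\ref{lem:cong}. Let $E$ be a common multiple of the integers $m$ in the given conditions $(\mathrm O_{m,\delta})$. Multiplying by $E/m$ turns $(\mathrm O_{m,\delta})$ into the equivalent condition $(\mathrm O_{E,(E/m)\delta})$. Let $\delta_-$ be the largest of the elements $(E/m)\delta$ below $E\gamma$ and $\delta_+$ the smallest above $E\gamma$, with the values $\mp\infty$ if there are none. The given order conditions follow from $\varphi(\delta_-)<E\gamma'<\varphi(\delta_+)$. This interval is nonempty because $\delta_-<\delta_+$, so it meets the coset $E\eta+En\Gamma'$,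 say in $E\eta+En\zeta$. Put $\gamma'=\eta+n\zeta$.

(b) \emph{Congruences.} Write $\gamma\equiv j\cdot1\pmod{n\Gamma}$, and let $\gamma'\equiv j\cdot 1'\pmod{n\Gamma'}$. For $n'\mid n$, $i\in\mathbb Z$ and $\delta\in H$, we have $i\gamma+\delta\in n'\Gamma$ if and only if $ij\cdot1+\delta\in n'\Gamma$. This element lies in $H$, so by goodness the condition is equivalent to $ij\cdot1'+\varphi(\delta)\in n'\Gamma'$, that is, to $i\gamma'+\varphi(\delta)\in n'\Gamma'$. So every such $\gamma'$ satisfies the given conditions $(\mathrm C)$.

\emph{Order.} Clearing denominators is of no use here, since an interval need not contain a multiple of $E$; we divide with remainder instead. Given $(\mathrm O_{m,\delta})$, write $\delta=m\rho+s\cdot1$ with $0\le s<m$. Then $m\rho\in H$, so $\rho\in H$ by purity, and $\gamma\neq\rho$. If $\gamma>\rho$, then $\gamma\ge\rho+1$ and $m\gamma\ge m\rho+m\cdot 1>\delta$; if $\gamma<\rho$, then $m\gamma<m\rho\le\delta$. The same two implications hold for $\gamma'$, $\varphi(\rho)$ and $\varphi(\delta)=m\varphi(\rho)+s\cdot1'$. Hence $(\mathrm O_{1,\rho})$ implies $(\mathrm O_{m,\delta})$, and it suffices to achieve $\varphi(\rho_-)<\gamma'<\varphi(\rho_+)$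 for certain $\rho_\pm\in H\cup\{\pm\infty\}$ with $\rho_-<\gamma<\rho_+$.

Suppose $\rho_-\in H$. The elements of $\Gamma$ between $\rho_-$ and $\rho_-+n\cdot1$ are the $\rho_-+t\cdot1$ with $0\le t\le n$, which lie in $H$. So $\rho_-+n\cdot1<\gamma<\rho_+$, and the elements $\varphi(\rho_-)+t\cdot1'$ with $1\le t\le n$ lie strictly between $\varphi(\rho_-)$ and $\varphi(\rho_+)$. Writing $\varphi(\rho_-)\equiv l\cdot1'\pmod{n\Gamma'}$, we choose $t$ with $l+t\equiv j\pmod n$. If $\rho_-=-\infty$ and $\rho_+\in H$, choose among $\varphi(\rho_+)-t\cdot1'$ with $1\le t\le n$ in the same way. If both are infinite, take $\gamma'=j\cdot1'$.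
\end{proof}

\section{Extending embeddings of fields}\label{sec:fields}

A structure $N$ is \emph{$\kappa$-saturated} if every set of formulas in finitely many variables, with fewer than $\kappa$ parameters from $N$ in total, has a solution in $N$ as soon as each finite subset has one. Every structure has a $\kappa$-saturated elementary extension. We use the following test.

\begin{lemma}\label{lem:test}
Let $T$ be a theory in a language with a constant symbol. Suppose that whenever $M,N\models T$, $N$ is $|M|^+$-saturated and $A_0\subseteq M$ is a substructure, every embedding $A_0\to N$ extends to an embedding $M\to N$. Then $T$ has quantifier elimination.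
\end{lemma}

\begin{proof}
By \cite[Cor.~3.1.6]{Marker} it suffices to show: if $M,N\models T$ have a common substructure $A_0$, if $\chi(\bar x,y)$ is quantifier-free, $\bar a\in A_0$ and $M\models\chi(\bar a,b)$, then $N\models\exists y\,\chi(\bar a,y)$. Let $N^*\succ N$ be $|M|^+$-saturated and let $g\colon M\to N^*$ be an embedding over $A_0$. Then $N^*\models\chi(\bar a,g(b))$, and the claim descends to $N$.
\end{proof}

Let $M,N\in\mathcal H$ and let $A\subseteq M$ be a subfield; it is closed under $D$, hence an $\mathcal L$-substructure. A field embedding $f\colon A\to N$ is \emph{good} if there is a good embedding $\varphi\colon G_A\to G_N$ (with $\Gamma=G_M$, $\Gamma'=G_N$) such that $v(f(x))=\varphi(v(x))$ for all $x\in A^\times$. \emph{The good embeddings are exactly the $\mathcal L$-embeddings.} Indeed, $f$ commutes with $D$ if and only if it preserves and reflects the relation $v(x)\ge v(y)$, by \eqref{eq:D}, and this holds if and only if $f$ induces an order-preserving injection $\varphi$. By Lemma~\ref{lem:powers}, $f$ then preserves and reflects the $P_n$ if and only if $\varphi$ is good. For $q\in A[T]$ we write $f(q)$ for the polynomial obtained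 by applying $f$ to the coefficients.

To extend $f$ to $A(a)$ we must know the values of polynomials in $a$. When $a$ brings a new residue or a new value, no cancellation occurs among the monomials.

\begin{lemma}\label{lem:min}
Let $A$ be a subfield of a valued field $M$ and let $a_1,\dots,a_m\in M^\times$. Suppose that either \emph{(a)} all $v(a_i)=0$ and $\bar a_1,\dots,\bar a_m$ are linearly independent over $k_A$, or \emph{(b)} the values $v(a_i)$ lie in distinct cosets of $G_A$. Then $v(\sum c_ia_i)=\min_i(v(c_i)+v(a_i))$ for all $c_i\in A$. In particular $a_1,\dots,a_m$ are linearly independent over $A$.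
\end{lemma}

\begin{proof}
Assume not all $c_i$ vanish. In case (a), divide by a coefficient $c_j$ of least value; the sum $\sum(c_i/c_j)a_i$ has residue $\sum\overline{c_i/c_j}\,\bar a_i\neq0$, hence value $0$. In case (b), the nonzero terms have pairwise distinct values.
\end{proof}

\begin{lemma}\label{lem:transport}
Let $f\colon A\to N$ be good with induced map $\varphi$. Let $a\in M^\times$, $b\in N^\times$, $\gamma=v(a)$, $\gamma'=v(b)$. Assume:
\begin{enumerate}
\item[(i)] either $a$ has minimal polynomial $q$ of degree $m$ over $A$ and $b$ has minimal polynomial $f(q)$ over $f(A)$, or both are transcendental, and then $m=\infty$;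
\item[(ii)] $v(\sum c_ia^i)=\min(v(c_i)+i\gamma)$ and $v(\sum f(c_i)b^i)=\min(\varphi(v(c_i))+i\gamma')$ for all nonzero polynomials $\sum c_iT^i\in A[T]$ of degree $<m$, the minima taken over $c_i\neq0$;
\item[(iii)] $\psi(\delta+i\gamma)=\varphi(\delta)+i\gamma'$ is a well-defined good embedding $G_A+\mathbb Z\gamma\to G_N$.
\end{enumerate}
Then $a\mapsto b$ extends $f$ to a good embedding $A(a)\to N$.
\end{lemma}

\begin{proof}
By (i) there is a field embedding $g\colon A(a)\to N$ extending $f$ with $g(a)=b$. Since $\psi$ preserves order it commutes with minima, so (ii) gives $v(g(x))=\psi(v(x))$ for the nonzero polynomials $x$ in $a$ of degree $<m$. Every element of $A(a)^\times$ is a quotient of two of these.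
\end{proof}

When $M/A$ is immediate, Lemma~\ref{lem:min} gives nothing: an element $x\in M\setminus A$ has ever better approximations in $A$, and the monomials of a polynomial in $x$ do cancel. Instead one expects $v(q(x))=v(q(a))$ for every sufficiently good approximation $a\in A$ of $x$. This holds once $a$ is closer to $x$ than the roots of $q$ are, and the next lemma provides such an $a$ by averaging over conjugates.

\begin{lemma}\label{lem:average}
Let $M/A$ be an immediate extension, with $A$ henselian of residue characteristic $0$, and let $x\in M\setminus A$. Extend $v$ to an algebraic closure $\widetilde M$ of $M$, and let $\widetilde A\subseteq\widetilde M$ be the algebraic closure of $A$. For every $\alpha\in\widetilde A$ there is $a\in A$ with $v(x-a)>v(x-\alpha)$.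
\end{lemma}

\begin{proof}
First, $x$ has no best approximation in $A$. Let $a_0\in A$ and $z=x-a_0\ne0$. Choose $c_0\in A$ with $v(c_0)=v(z)$ and $c_1\in R_A$ with $\bar c_1=\overline{z/c_0}$; then $v(z-c_0c_1)>v(z)$, so $a_0+c_0c_1$ is better than $a_0$.

Suppose now that $v(x-\alpha)\ge v(x-a)$ for all $a\in A$. Then $v(\alpha-a)\ge v(x-a)$ for all $a\in A$. Let $\alpha_1,\dots,\alpha_m$ be the roots of the minimal polynomial of $\alpha$ over $A$, and let $a_0=\frac1m\sum\alpha_i\in A$. By (H1), $v(\alpha_i-a)=v(\alpha-a)$. Since $v(m)=0$,
\[
v(a_0-a)=v\Bigl(\sum_i(\alpha_i-a)\Bigr)\ge v(\alpha-a)\ge v(x-a),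
\]
and so $v(x-a_0)\ge\min\{v(x-a),v(a-a_0)\}=v(x-a)$ for all $a\in A$. Thus $a_0$ is a best approximation, a contradiction.
\end{proof}

\begin{remark}
The lemma fails in residue characteristic $p$. Let $A=\bigcup_k\mathbb F_p((t^{p^{-k}\mathbb Z}))$, a union of a chain of henselian fields, inside its immediate extension $M=\mathbb F_p((t^{\mathbb Z[1/p]}))$. The series $x=\sum_{i\ge1}t^{-1/p^i}$ lies in $M\setminus A$ and satisfies $x^p-x=t^{-1}$, so $\alpha=x$ is a counterexample.
\end{remark}

\begin{proposition}\label{prop:fields}
Let $M,N\in\mathcal H$ with $N$ $|M|^+$-saturated, let $A_0\subseteq M$ be an $\mathcal L$-substructure and $f_0\colon A_0\to N$ an $\mathcal L$-embedding. Assume: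
\begin{enumerate}
\item[$(*)$] whenever $f\colon A\to N$ is a good embedding extending $f_0$, with induced map $\varphi$, such that $G_A$ is pure in $G_M$, and $\gamma\in G_M\setminus G_A$, every finite set of conditions $(\mathrm O)$, $(\mathrm C)$ for $H=G_A$, $\varphi$, $\gamma$ has a solution in $G_N$.
\end{enumerate}
Then $f_0$ extends to an $\mathcal L$-embedding $M\to N$.
\end{proposition}

\begin{proof}
By Zorn's lemma, $f_0$ extends to an $\mathcal L$-embedding $f\colon A\to N$ of a substructure $A\subseteq M$ that admits no proper extension. Put $A'=f(A)$. In each step below we establish a property of $A$ by showing that its failure would allow such an extension.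

\medskip\noindent\emph{Step 1: $A$ is a field.} The ring embedding $f$ extends to the fraction field of $A$ in $M$. For $a,a'\in A$ and $b,b'\in A\setminus\{0\}$ we have $v(a/b)\ge v(a'/b')\iff v(ab')\ge v(a'b)$ and $P_n(a/b)\iff P_n(ab^{n-1})$, in $M$ and in $N$ alike. The right sides are atomic conditions on elements of $A$, so the extension preserves and reflects both relations and is an $\mathcal L$-embedding. Hence $A$ is a field and $f$ is good; let $\varphi$ be the induced map.

\medskip\noindent\emph{Step 2: $A$ is henselian.} By (H2), $f$ extends to an embedding of valued fields $A^h\to N$. As $G_{A^h}=G_A$, the induced map is still $\varphi$, so the extension is good and $A=A^h$.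

\medskip\noindent\emph{Step 3: $k_A=k_M$.} Let $\beta\in k_M\setminus k_A$. We find $a\in R_M$ with residue $\beta$ and $b\in R_N$ to which Lemma~\ref{lem:transport} applies with $\gamma=\gamma'=0$ and $\psi=\varphi$. Note that $f$ induces an isomorphism $k_A\cong k_{A'}$.

Suppose $\beta$ is algebraic over $k_A$, of degree $m$. Lift its minimal polynomial to a monic $q\in R_A[T]$ of degree $m$. In characteristic $0$ an irreducible polynomial has simple roots, so Hensel's lemma gives a root $a\in R_M$ of $q$ with $\bar a=\beta$. The reduction of $f(q)$ is irreducible over $k_{A'}$ and has a simple root in the algebraically closed field $k_N$, which lifts to a root $b\in R_N$ of $f(q)$. The residues of $1,a,\dots,a^{m-1}$ are linearly independent over $k_A$, and those of $1,b,\dots,b^{m-1}$ over $k_{A'}$. Lemma~\ref{lem:min}(a) gives (ii), and it shows that $a$ and $b$ have degree $m$, so that $q$ and $f(q)$ are the minimal polynomials.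

Suppose $\beta$ is transcendental over $k_A$, and let $a\in R_M$ be any lift. Consider the conditions $v(y)\ge0$ and $v(q(y))=0$, for all $q\in R_{A'}[T]$ with $\bar q\neq0$. Finitely many of them exclude only finitely many residues, and $k_N$ is infinite. By saturation they have a common solution $b$, whose residue is transcendental over $k_{A'}$. Lemma~\ref{lem:min}(a), applied to the powers of $a$ and of $b$, gives (i) and (ii).

\medskip\noindent\emph{Step 4: $G_A$ is pure in $G_M$.} Otherwise $G_M/G_A$ has an element of prime order: there are $p$ and $\gamma\in G_M\setminus G_A$ with $p\gamma\in G_A$. Here the predicates $P_p$ do their work: they guarantee that a root available in $M$ is available in $N$. Let $c\in A$ with $v(c)=p\gamma$. By Lemma~\ref{lem:powers}, $P_p(c)$ holds in $M$, so $P_p(f(c))$ holds in $N$. Write $c=a^p$ and $f(c)=b^p$ with $a\in M$, $b\in N$. Then $v(a)=\gamma$, and $\gamma'=v(b)$ satisfies $p\gamma'=\varphi(p\gamma)$. If $\gamma'=\varphi(\delta)$ with $\delta\in G_A$, then $p\delta=p\gamma$ and $\gamma=\delta\in G_A$, which is false. So $\gamma$ has order $p$ modulo $G_A$ and $\gamma'$ has order $p$ modulo $\varphi(G_A)$. Lemma~\ref{lem:min}(b),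 applied to $1,a,\dots,a^{p-1}$ and to $1,b,\dots,b^{p-1}$, gives (ii) of Lemma~\ref{lem:transport} with $m=p$ and shows that $T^p-c$ and $T^p-f(c)$ are the minimal polynomials. For (iii), let $\varepsilon=\delta+i\gamma$. Then $p\varepsilon\in G_A$ and $p(\varphi(\delta)+i\gamma')=\varphi(p\varepsilon)$. Since $G_N$ is torsion-free, $\psi(\varepsilon)$ is well defined by $p\psi(\varepsilon)=\varphi(p\varepsilon)$; it has the sign of $\varepsilon$, and
\[
\varepsilon\in nG_M\iff p\varepsilon\in pnG_M\iff\varphi(p\varepsilon)\in pnG_N\iff\psi(\varepsilon)\in nG_N .
\]
So $f$ extends to $A(a)\neq A$, a contradiction.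

\medskip\noindent\emph{Step 5: $G_A=G_M$.} Let $\gamma\in G_M\setminus G_A$. The conditions $(\mathrm O)$ and $(\mathrm C)$ on $\gamma'$ are formulas over $A'$ about an element $y\neq0$ of $N$ with $v(y)=\gamma'$. For $\delta=v(c)$ with $c\in A^\times$, the condition $(\mathrm O_{m,\delta})$ is one of $v(y^m)>v(f(c))$, $v(y^m)<v(f(c))$, and $(\mathrm C_{n,i,\delta})$, which depends only on $i$ mod $n$, is $P_n(y^if(c))$ or its negation with $0\le i<n$. By $(*)$ and saturation there is $b\in N^\times$ whose value $\gamma'$ satisfies all conditions. Let $a\in M$ have value $\gamma$. The multiples of $\gamma$ lie in distinct cosets of $G_A$ by purity, and those of $\gamma'$ in distinct cosets of $\varphi(G_A)$ by Lemma~\ref{lem:psi}. Lemma~\ref{lem:min}(b) gives (i) and (ii) of Lemma~\ref{lem:transport} with $m=\infty$, and Lemma~\ref{lem:psi} gives (iii). Again $f$ extends properly.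

\medskip\noindent\emph{Step 6: $A=M$.} By Steps 2, 3 and 5, $A$ is henselian and $M/A$ is immediate. Let $x\in M\setminus A$. For each $a\in A$ choose $c_a\in A^\times$ with $v(c_a)=v(x-a)$. The image of $x$ should be approximated by $f(a)$ as well as $x$ is by $a$, so consider the conditions
\[
v(y-f(a))\ge v(f(c_a))\qquad(a\in A).
\]
Given $a_1,\dots,a_l$, let $j$ be such that $v(x-a_j)$ is largest. Then $v(a_j-a_i)\ge v(x-a_i)=v(c_{a_i})$ for all $i$, so $f(a_j)$ satisfies the conditions for $a_1,\dots,a_l$. By saturation some $y\in N$ satisfies all of them.

We claim that $v(f(q)(y))=\varphi(v(q(x)))<\infty$ for every nonzero $q\in A[T]$. Extend the valuations to algebraic closures $\widetilde M$ and $\widetilde N$, and extend $f$ to a field embedding $\tilde f\colon\widetilde A\to\widetilde N$. The preimage under $\tilde f$ of the valuation ring of $\widetilde N$ extends $R_A$, so by (H1) it is the valuation ring of $\widetilde A$, and $\tilde f$ preserves inequalities between values. Write $q=c\prod_i(T-\alpha_i)$ with $\alpha_i\in\widetilde A$. By Lemma~\ref{lem:average}, taking the best of finitely many approximations, there is $a\in A$ with $v(x-a)>v(x-\alpha_i)$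 for all $i$. Then $v(a-\alpha_i)=v(x-\alpha_i)<v(c_a)$, whence $v(q(x))=v(q(a))<\infty$. Applying $\tilde f$,
\[
v(f(a)-\tilde f(\alpha_i))<v(f(c_a))\le v(y-f(a)),
\]
so $v(y-\tilde f(\alpha_i))=v(f(a)-\tilde f(\alpha_i))$ for all $i$. Therefore $v(f(q)(y))=v(f(q(a)))=\varphi(v(q(a)))=\varphi(v(q(x)))$.

By the claim, $x$ and $y$ are transcendental over $A$ and $A'$, and $x\mapsto y$ extends $f$ to a field embedding of $A(x)$ that induces $\varphi$ on values. This extension is good, a contradiction. Hence $A=M$.
\end{proof}

Step 6 can also be carried out with pseudo-convergent sequences, using \cite[Theorems 1--3]{Kaplansky}; in residue characteristic $0$, Lemma~\ref{lem:average} is a direct substitute.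

\section{Quantifier elimination, completeness, and the examples}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:qe}]
Let $M,N\models T_d$ with $N$ $|M|^+$-saturated. Then $G_N$ is regularly dense and $d_p(G_M)=d_p=d_p(G_N)$ for all $p$, so Proposition~\ref{prop:groups}(a) gives hypothesis $(*)$ of Proposition~\ref{prop:fields}. Lemma~\ref{lem:test} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
We first build a model of $T_d$ for an arbitrary $d$. Choose $\mathbb Q$-linearly independent reals $r_0$ and $r_{p,i}$, for $p$ prime and $0\le i<d_p$, and let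
\[
G=\mathbb Qr_0\oplus\bigoplus_p\bigoplus_{i<d_p}\mathbb Z_{(p)}r_{p,i}\subset\mathbb R,
\]
where $\mathbb Z_{(p)}$ is the ring of rationals with denominator prime to $p$. The summand $\mathbb Qr_0$ is divisible and dense in $\mathbb R$, so $G$ is regularly dense. The group $\mathbb Z_{(p)}$ is $q$-divisible for primes $q\ne p$, and $\mathbb Z_{(p)}/p\mathbb Z_{(p)}=\mathbb F_p$; so $d_p(G)=d_p$ for all $p$. By (H3), $K=\mathbb C((t^G))$ is a model of $T_d$. It has quantifier elimination in $\mathcal L$ by Theorem~\ref{thm:qe}.

Now let $d\not\equiv0$. The field $K$ is not real closed since $-1$ is a square. It is not algebraically closed: if $d_p\neq0$ and $g\in G\setminus pG$, then $t^g$ has no $p$-th root. Lemmas~\ref{lem:powers} and~\ref{lem:tf}(c) give the formula for $[K^\times:P_n]=|G/nG|$. For the second assertion take $d_p=\infty$ for $p\in S$ and $d_p=0$ otherwise.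

Finally let $G=\bigoplus_{i\in\mathbb N}\mathbb Zr_i$. A subgroup of $\mathbb R$ is cyclic or dense. Each $nG$ is not cyclic, hence dense, so $G$ is regularly dense; and $G/pG\cong\bigoplus_{i\in\mathbb N}\mathbb F_p$, so all $d_p(G)$ are infinite. The arguments above apply to $\mathbb C((t^G))$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(1)]
The theory $T_d$ has a model by the previous proof. In any $K\in\mathcal H$ we have $D(1,m)=1/m$ for integers $m\neq0$, because $v(m)=0$; so the substructure generated by the empty set is $\mathbb Q$. As $v$ is trivial on $\mathbb Q$, there $D(x,y)=x/y$ for $y\neq0$, and $P_n\cap\mathbb Q=\mathbb Q^\times$ by Lemma~\ref{lem:powers}. This structure does not depend on $K$, so a quantifier-free sentence has the same truth value in all $K\in\mathcal H$. By Theorem~\ref{thm:qe}, every sentence is equivalent modulo $T_d$ to a quantifier-free one.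
\end{proof}

This proof also shows why the numbers $d_p$ must be fixed by the axioms: the sentence $[G:pG]\ge p^j$ is true in some models and false in others when $d$ varies, while quantifier-free sentences are not.

\begin{proof}[Proof of Theorem~\ref{thm:more}(3)]
An archimedean ordered group is isomorphic to an ordered subgroup of $\mathbb R$, so we may assume that $G\subseteq\mathbb R$ is dense or $G=\mathbb Z$. If $G$ is dense, so is each $nG$; then $G$ is regularly dense, $K\models T_d$ for $d_p=d_p(G)$, and Theorem~\ref{thm:qe} applies.

For $G=\mathbb Z$, add a constant symbol $c$ to $\mathcal L$, and let $T_{\mathbb Z}$ be the theory stating that the field is in $\mathcal H$, that $v(c)$ is the least positive value, and that for each $m$ every value is congruent to one of $0,v(c),\dots,(m-1)v(c)$ modulo $m$ times the value group. The value groups of its models are $\mathbb Z$-groups. Let $M,N\models T_{\mathbb Z}$ with $N$ $|M|^+$-saturated, and let $f_0\colon A_0\to N$ be an embedding of a substructure in the larger language. Then $c^M\in A_0$ and $f_0(c^M)=c^N$. So for every good $f\colon A\to N$ extending $f_0$, the group $G_A$ contains the least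 positive element of $G_M$ and $\varphi$ sends it to that of $G_N$. Proposition~\ref{prop:groups}(b) gives $(*)$, and Proposition~\ref{prop:fields} and Lemma~\ref{lem:test} show that $T_{\mathbb Z}$ has quantifier elimination. Interpreting $c$ by an element of $K$ of value $1$ makes $K$ a model of $T_{\mathbb Z}$, so $K$ has quantifier elimination in $\mathcal L$ with this element as an extra parameter.

The last assertion follows from $[K^\times:P_n]=\prod_pp^{v_p(n)d_p(G)}$, which holds by Lemmas~\ref{lem:powers} and~\ref{lem:tf}(c).
\end{proof}

\section{Regular density is necessary}\label{sec:converse}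

To refute quantifier elimination we need two tuples that satisfy the same quantifier-free formulas and are separated by some formula. Tuples with independent values are convenient, because quantifier-free formulas see only the order and the congruences of their values.

\begin{lemma}\label{lem:tuples}
Let $K^*\in\mathcal H$ have value group $G^*$. Let $x_1,\dots,x_l,x_1',\dots,x_l'\in K^*$ be nonzero with values $\gamma_i,\gamma_i'$. Suppose that $\gamma_1,\dots,\gamma_l$ are $\mathbb Z$-linearly independent and that $\gamma_i\mapsto\gamma_i'$ defines a good embedding $\psi\colon\sum\mathbb Z\gamma_i\to G^*$ (with $\Gamma=\Gamma'=G^*$). Then $(x_i)$ and $(x_i')$ satisfy the same quantifier-free $\mathcal L$-formulas without parameters.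
\end{lemma}

\begin{proof}
Distinct monomials in the $x_i$ have distinct values, and so do those in the $x_i'$, as $\psi$ is injective. By Lemma~\ref{lem:min}(b) with the trivially valued field $A=\mathbb Q$, both tuples are algebraically independent over $\mathbb Q$, and the value of a polynomial in them is the least value of its monomials. So $x_i\mapsto x_i'$ defines a field embedding $\mathbb Q(x_1,\dots,x_l)\to K^*$ inducing $\psi$. It is good, hence an $\mathcal L$-embedding of a substructure.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(2)]
Let $K\in\mathcal H$ have parameter-free quantifier elimination, and let $K^*\succ K$ be $\aleph_1$-saturated, with value group $G^*\supseteq G$. The equivalences between formulas and quantifier-free formulas persist in $K^*$. So tuples as in Lemma~\ref{lem:tuples} satisfy the same formulas in $K^*$. Since $G^*$ is interpretable in $K^*$, we may apply saturation to conditions on values. Call an element of $G^*$ \emph{divisible} if it lies in $nG^*$ for all $n$; adding a divisible element changes no congruence, and this is how we shall move values.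

\medskip\noindent\emph{$G$ is densely ordered.} It suffices to show that $G$ has no least positive element, since then for $a<b$ there is $c$ with $0<c<b-a$. Suppose $1$ is the least positive element of $G$, hence of $G^*$. The conditions $u>0$, $u\in nG^*$ $(n\geq1)$ are finitely satisfied by the elements $n!\cdot1$, so there is a divisible $u>0$. The map $i\cdot1\mapsto i(1+u)$ preserves order and is good because $iu$ is divisible. So elements $x,x'\in K^*$ of values $1$ and $1+u$ satisfy the same formulas. But the formula $\exists y\,(0<v(y)<v(x))$ fails for $x$ and holds for $x'$.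

\medskip\noindent\emph{Reduction to primes.} Suppose every nonempty interval $(a,b)$ of $G$ meets $pG$, for every prime $p$. We show by induction that it meets $nG$; the case $n=1$ is density. For $n=pm$, choose $x$ with $a<px<b$ and then $y$ with $px<py<b$. By induction there is $z$ with $x<mz<y$, and $a<pmz<b$.

\medskip\noindent\emph{A gap in $pG$.} Suppose that $(a,b)\cap pG=\emptyset$ with $a<b$. The model to have in mind is $\mathbb Z\times\mathbb Q$ from Section~\ref{sec:hand}, where $g=(1,0)$ stays away from $pG$ at the scale of every multiple of $h=(0,1)$. We express this by the formula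
\[
\theta(h,g):\quad [g-ph,\,g+ph]\cap pG=\emptyset ,
\]
read in $G^*$ with $pG^*$. For every $\varepsilon>0$ in $G$ there is $h>0$ with $2h\le\varepsilon$: take $0<c<\varepsilon$ and $h=\min\{c,\varepsilon-c\}$. Iterating, we find $h_0>0$ with $(2p+2)h_0<b-a$. Put $g=a+(p+1)h_0$. Then $[g-ph_0,g+ph_0]=[a+h_0,a+(2p+1)h_0]\subseteq(a,b)$, so $\theta(h_0,g)$ holds.

In fact $\theta(kh_0,g)$ holds for all $k\ge1$. Suppose $y\in pG$ and $|y-g|\le kph_0$. The inequality $y+jph_0\ge g-ph_0$ holds for $j=k$ and fails for $j<-k-1$; let $j$ be the least integer for which it holds. Then $y+(j-1)ph_0<g-ph_0$, so $y+jph_0$ is an element of $pG$ in $[g-ph_0,g]$, contradicting $\theta(h_0,g)$. Since $0\in pG$, we conclude that $kph_0<|g|$ for all $k$. As $pG=-pG$, we may replace $g$ by $-g$ and assume $g>0$.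

\medskip\noindent\emph{Two indistinguishable pairs.} We look for a pair $(h',g')$ with the order and congruences of a pair satisfying $\theta$, but with $g'$ close to $pG^*$ at the scale of $h'$. Saturation yields successively three divisible elements of $G^*$:
\begin{itemize}
\item $h>0$ with $kh<g$ for all $k\geq1$ and $\theta(h,g)$, finitely satisfied by the elements $n!\,h_0$;
\item $h'>g$, finitely satisfied by the elements $n!\,g$ with $n\geq2$;
\item $u$ with $u>kh'$ for all $k\geq1$, finitely satisfied by the elements $n!\,h'$ with $n$ large.
\end{itemize}
Let $g'=g+u$. Then $\theta(h',g')$ fails, because $u\in pG^*$ and $0<g'-u=g<ph'$. Since $0<kh<g$ and $0<kh'<g'$ for all $k\geq1$, each of $ih+jg$ and $ih'+jg'$ is positive exactly when $j>0$, or $j=0$ and $i>0$. So $h,g$ are independent and $ih+jg\mapsto ih'+jg'$ preserves order. It is good, because $ih+jg\equiv jg\equiv jg'\equiv ih'+jg'\pmod{nG^*}$ for every $n$. Hence elements $x,y,x',y'\in K^*$ of values $h,g,h',g'$ give pairs $(x,y)$ and $(x',y')$ satisfying the same formulas. But the formula ``there is no $z\ne0$ with $v(y)-pv(x)\le pv(z)\le v(y)+pv(x)$'' holds for $(x,y)$ and fails for $(x',y')$.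 This contradiction shows that $G$ is regularly dense.

Conversely, if $G$ is regularly dense, then $K\models T_d$ for $d_p=d_p(G)$, and Theorem~\ref{thm:qe} applies.
\end{proof}

\section{Restricted division cannot be dropped}\label{sec:D}

\begin{proof}[Proof of Theorem~\ref{thm:more}(4)]
Let $K\models T_d$ and let $p$ be a prime with $G\neq pG$.

\medskip\noindent\emph{$R$ is definable in $\mathcal L_{\rm ring}$.} The sign of a value outside $pG$ can be detected with $P_p$. Let $w\in K^\times$ with $v(w)\notin pG$; in particular $v(w)\neq0$. If $v(w)>0$, then $v(1+w)=0$ and $1+w\in P_p$ by Lemma~\ref{lem:powers}. If $v(w)<0$, then $v(1+w)=v(w)\notin pG$ and $1+w\notin P_p$. Thus the condition $a\neq0\wedge a\notin P_p\wedge1+a\in P_p$ says that $v(a)$ is positive and outside $pG$; and for such $a$ and $x\ne0$, taking $w=ax^p$, we have $1+ax^p\in P_p$ if and only if $v(a)+pv(x)>0$. We claim that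
\[
R=\bigl\{x:\forall a\,[(a\ne0\wedge a\notin P_p\wedge1+a\in P_p)\to1+ax^p\in P_p]\bigr\}.
\]
The element $x=0$ lies in the right side as $1\in P_p$, and so does every $x\neq0$ with $v(x)\ge0$, as then $v(a)+pv(x)>0$. If $v(x)<0$, a coset of $pG$ other than $pG$ meets the interval $(0,-pv(x))$ by regular density; an element $a$ with such a value satisfies the premise, and $v(a)+pv(x)<0$, so $x$ is not in the right side. Since $P_p$ is defined by $\exists z\,(z\neq0\wedge y=z^p)$, this is an $\mathcal L_{\rm ring}$-definition.

\medskip\noindent\emph{$R$ is not quantifier-free definable in $\mathcal L_{\rm Mac}$.} Without $D$, an atomic formula in one variable $T$ with parameters in $K$ has the form $q(T)=0$ or $P_n(q(T))$ with $q\in K[T]$, so it sees values only modulo $n$. We therefore compare a generic unit with an element whose value is negative, infinitesimal and divisible. Let $K^*\succ K$ be a $|K|^+$-saturated $\mathcal L$-structure with value group $G^*$. As in Step 3 of Proposition~\ref{prop:fields}, there is $x\in K^*$ with $v(x)=0$ and residue transcendental over $k_K$. The conditions $\gamma<0$, $\gamma>-\delta$ for all $0<\delta\in G$, and $\gamma\in nG^*$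 for all $n$ are finitely satisfiable, since every interval $(-\delta,0)$ meets every $nG$. Let $y\in K^*$ have a value $\gamma$ satisfying them all. For $m\ge1$ and $0<\delta\in G$ there is $\delta'\in G$ with $0<m\delta'<\delta$, so $m|\gamma|<m\delta'<\delta$.

Let $0\neq q=\sum c_iT^i\in K[T]$, $\mu=\min_iv(c_i)$ and $I=\max\{i:v(c_i)=\mu\}$. By Lemma~\ref{lem:min}(a), $v(q(x))=\mu$. In $q(y)$ the term $c_Iy^I$ has strictly least value: for $i\neq I$ and $c_i\neq0$ the difference
\[
v(c_iy^i)-v(c_Iy^I)=(v(c_i)-\mu)+(i-I)\gamma
\]
is positive, because either $v(c_i)=\mu$ and $i<I$, or $v(c_i)-\mu$ is a positive element of $G$ and exceeds $|i-I|\,|\gamma|$. So $v(q(y))=\mu+I\gamma\equiv\mu\pmod{nG^*}$ for all $n$. Hence $q(x)\ne0\neq q(y)$, and $q(x)\in P_n\iff q(y)\in P_n$ by Lemma~\ref{lem:powers}. Thus $x$ and $y$ satisfy the same quantifier-free $\mathcal L_{\rm Mac}$-formulas over $K$.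

If such a formula $\chi(T)$ defined $R$ in $K$, the sentence $\forall T\,(\chi(T)\leftrightarrow D(T,1)=T)$ would hold in $K$ and hence in $K^*$. This is impossible, since $v(x)\ge0>v(y)$. As $R$ is defined by an $\mathcal L_{\rm Mac}$-formula, $K$ does not have quantifier elimination in $\mathcal L_{\rm Mac}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Cluckers}
Raf Cluckers, \emph{Model theory of valued fields}, arXiv:math/0311433 (2003).

\bibitem{Kaplansky}
Kaplansky, \emph{Maximal fields with valuations}, Duke Math. J. \textbf{9} (1942).

\bibitem{Marker}
Marker, \emph{Model Theory}.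

\end{thebibliography}
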